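# lct-maximal ideals whose threshold is computed by several valuations

## 1. The curve case, and ideals that vanish along a divisor

Throughout, $X$ is a smooth, irreducible, complex algebraic variety of dimension $n$, and all ideals of $\mathcal O_X$ are coherent.

**Divisorial valuations.** Let $Y\to X$ be proper and birational with $Y$ normal, and let $E\subset Y$ be a prime divisor. The order of vanishing along $E$ is a valuation $\mathrm{ord}_E$ on the function field of $X$; we call such a $v=\mathrm{ord}_E$ divisorial. Its value group is $\mathbb Z$. The image of $E$ in $X$ is the center of $v$, a closed irreducible subset. The log discrepancy is $A_X(\mathrm{ord}_E)=1+\mathrm{ord}_E(K_{Y/X})$, a positive integer. Two divisorial valuations are distinct if they differ as valuations on the function field. For an ideal $\mathfrak a$, $v(\mathfrak a)$ is the least value $v(f)$ of a section $f$ of $\mathfrak a$ near the generic point of the center, so $v(\mathfrak a)>0$ exactly when the center lies in $V(\mathfrak a)$.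

**Log canonical threshold.** For a nonzero ideal $\mathfrak a$,
$$\mathrm{lct}(\mathfrak a)=\inf_E\frac{A_X(\mathrm{ord}_E)}{\mathrm{ord}_E(\mathfrak a)},\qquad \mathrm{lct}(\mathcal O_X)=\infty ,$$
where quotients with denominator $0$ count as $\infty$. For a proper nonzero ideal the infimum is a minimum. A divisorial $v$ computes $\mathrm{lct}(\mathfrak a)$ if $\mathrm{lct}(\mathfrak a)=A_X(v)/v(\mathfrak a)$; in particular then $v(\mathfrak a)>0$ and $\mathrm{lct}(\mathfrak a)\in\mathbb Q$.

**lct-maximal ideals.** A proper nonzero ideal $\mathfrak a$ is lct-maximal if $\mathrm{lct}(\mathfrak a)<\mathrm{lct}(\mathfrak b)$ for every ideal $\mathfrak b\supsetneq\mathfrak a$. In words: enlarging the ideal always improves the threshold.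

Let $X$ be a curve. The divisorial valuations are the $\mathrm{ord}_P$ for $P\in X$, each with log discrepancy $1$, and a proper nonzero ideal is $\mathfrak a=\prod_{i=1}^r\mathfrak m_{P_i}^{k_i}$ with distinct points $P_i$, $r\ge1$ and $k_i\ge1$. So $\mathrm{lct}(\mathfrak a)=1/\max k_i$, and it is computed by every $\mathrm{ord}_{P_i}$ with $k_i$ maximal. There can be several: $\mathfrak m_P\mathfrak m_Q$ has threshold $1$, computed by $\mathrm{ord}_P$ and by $\mathrm{ord}_Q$. But suppose $\mathfrak a$ is lct-maximal and $k_1$ is maximal. The ideal $\mathfrak m_{P_1}^{k_1}\supseteq\mathfrak a$ has the same threshold, so $\mathfrak a=\mathfrak m_{P_1}^{k_1}$, and only $\mathrm{ord}_{P_1}$ computes. Conversely, each $\mathfrak m_P^k$ with $k\ge1$ is lct-maximal, since the larger ideals are $\mathfrak m_P^j$ with $j<k$. So on a curve the threshold of an lct-maximal ideal is computed by exactly one valuation.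

The topic of these notes is the following question, from Raf Cluckers, János Kollár, and Mircea Mustaţă, "The log canonical threshold and rational singularities", arXiv:2202.08425 (2022): if $\mathfrak a$ is lct-maximal, can two distinct divisorial valuations compute $\mathrm{lct}(\mathfrak a)$?

The trick on curves was to replace $\mathfrak a$ by the largest ideal with the same value under one computing valuation. For a divisorial $v$ and an integer $m\ge1$ put
$$\mathfrak a_m(v)=\{f\in\mathcal O_X\mid v(f)\ge m\},$$
which means all of $\mathcal O_X$ on open sets that miss the center. If $v=\mathrm{ord}_E$ with $E\subset Y\xrightarrow{\pi}X$, this is the push-forward by the proper $\pi$ of the coherent ideal of functions vanishing to order $\ge m$ along $E$, so it is coherent.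

**Lemma 1 (maximality test).** A proper nonzero ideal $\mathfrak a$ is lct-maximal if and only if $\mathfrak a=\mathfrak a_m(v)$, with $m=v(\mathfrak a)$, for every divisorial valuation $v$ that computes $\mathrm{lct}(\mathfrak a)$.

This is a known result; the proof is short. Let $\mathfrak a$ be lct-maximal and let $v$ compute, with $m=v(\mathfrak a)\ge1$. Then $\mathfrak a\subseteq\mathfrak a_m(v)$ and $v(\mathfrak a_m(v))\ge m$, so $\mathrm{lct}(\mathfrak a_m(v))\le A_X(v)/m=\mathrm{lct}(\mathfrak a)$. By maximality the inclusion is not strict.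

Conversely, assume the equalities, and suppose $\mathfrak b\supsetneq\mathfrak a$ has $\mathrm{lct}(\mathfrak b)\le\mathrm{lct}(\mathfrak a)$. Then $\mathfrak b$ is proper, and some $v$ computes $\mathrm{lct}(\mathfrak b)$. From
$$\frac{A_X(v)}{v(\mathfrak b)}=\mathrm{lct}(\mathfrak b)\le\mathrm{lct}(\mathfrak a)\le\frac{A_X(v)}{v(\mathfrak a)}\qquad\text{and}\qquad v(\mathfrak a)\ge v(\mathfrak b)$$
we get $v(\mathfrak a)=v(\mathfrak b)=:m$, and all the inequalities are equalities. So $v$ computes $\mathrm{lct}(\mathfrak a)$, and $\mathfrak b\subseteq\mathfrak a_m(v)=\mathfrak a$, a contradiction. $\square$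

**Lemma 2.** Let $\mathfrak a$ be lct-maximal and let $v$ compute $\mathrm{lct}(\mathfrak a)$. Then the center of $v$ is $V(\mathfrak a)$. If $V(\mathfrak a)$ has codimension $1$, then $v=\mathrm{ord}_{V(\mathfrak a)}$, so exactly one divisorial valuation computes $\mathrm{lct}(\mathfrak a)$.

*Proof.* Let $Z$ be the center, $I_Z$ its ideal and $m=v(\mathfrak a)\ge1$. Sections of $I_Z$ have value $\ge1$, and a section of positive value vanishes on $Z$. So $I_Z^m\subseteq\mathfrak a_m(v)\subseteq I_Z$. Since $\mathfrak a=\mathfrak a_m(v)$ by Lemma 1, $Z=V(\mathfrak a)$. If $Z$ has codimension $1$, then $\mathcal O_{X,Z}$ is a discrete valuation ring dominated by the valuation ring $\mathcal O_v$; hence the two rings are equal and $v=\mathrm{ord}_Z$. $\square$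

We will call the last argument the *DVR argument*: a divisorial valuation whose center on a normal model is a prime divisor $D$ is $\mathrm{ord}_D$.

What changes when $V(\mathfrak a)$ has codimension $\ge2$? Lemma 2 still fixes the center, but many divisorial valuations now share it. By Lemma 1, two computing valuations $v_1,v_2$ must satisfy $\mathfrak a_{m_1}(v_1)=\mathfrak a=\mathfrak a_{m_2}(v_2)$. So we ask whether two different valuations can cut out the same ideal while both compute its threshold. On a surface they cannot; in dimension $3$ they can.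

**Theorem A.** Let $n\ge3$, $X=\mathbb A^n$ with coordinates $x,y,z_1,\dots,z_{n-2}$, and let $\mathfrak a$ be the ideal generated by all monomials $x^iy^jz^\kappa$ ($\kappa\in\mathbb N^{n-2}$, $|\kappa|=\sum\kappa_r$) with
$$20i+31j+85|\kappa|\ge340.$$
Then $\mathfrak a$ is lct-maximal and $\mathrm{lct}(\mathfrak a)=\frac3{20}+\frac{n-2}4$ (so $\frac25$ for $n=3$). The threshold is computed by the two distinct divisorial valuations $v_{w_1},v_{w_2}$ that are monomial with weights $w_1=(20,31,85,\dots,85)$ and $w_2=(13,20,55,\dots,55)$. More precisely, the divisorial valuations computing $\mathrm{lct}(\mathfrak a)$ are exactly the monomial valuations whose primitive weight vector lies on a ray through a rational point of the segment $[\frac{w_1}{340},\frac{w_2}{220}]$; there are infinitely many.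

**Theorem B.** Let $X$ be smooth and irreducible of dimension $n$.

1. If $n\ge3$, then for every closed point $P\in X$ there is an lct-maximal ideal with cosupport $\{P\}$ whose lct is computed by infinitely many divisorial valuations.
2. If $n\le2$, the lct of an lct-maximal ideal is computed by exactly one divisorial valuation.
3. In any dimension, the lct of an lct-maximal ideal is computed by exactly one or by infinitely many divisorial valuations.

Here the cosupport of $\mathfrak a$ is $V(\mathfrak a)$. Lemma 2 already settles $n=1$ in Theorem B(2); for $n=0$ there are no proper nonzero ideals.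

## 2. Monomial valuations and the inequality $A_X(v)\ge\sum v(x_i)$

Let $P\in X$ be a closed point and $x_1,\dots,x_n$ regular parameters at $P$, so that $\mathcal O_{X,P}\subset\mathbb C[[x_1,\dots,x_n]]$. For $w\in\mathbb R^n_{>0}$ and $0\ne f\in\mathcal O_{X,P}$, let $v_w(f)$ be the minimum of $w\cdot u$ over the monomials $x^u$ occurring in $f$. An integral vector is primitive if its entries have gcd $1$. We write $A$ for $A_X$ when $X$ is clear.

*Example.* On $\mathbb A^2$ with $w=(1,2)$: $v_w(x^2+y)=2$, $v_w(xy)=3$, and the monomials of weight $\ge4$ generate $(x^4,x^2y,y^2)$.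

**Toric chart.** Let $w\in\mathbb Z^n_{>0}$ be primitive. Then $\mathbb Z^n$ has a basis $u_0,u_2,\dots,u_n$ with $w\cdot u_0=1$ and $w\cdot u_i=0$ for $i\ge2$. Put $t=x^{u_0}$, $s_i=x^{u_i}$ and
$$U_w=\mathrm{Spec}\,\mathbb C[x^u:u\in\mathbb Z^n,\ w\cdot u\ge0]=\mathrm{Spec}\,\mathbb C[t,s_2^{\pm1},\dots,s_n^{\pm1}].$$
Each $x_i$ is $t^{w_i}$ times a monomial in the $s_j$. A polynomial $h=\sum c_ux^u$ becomes $h=\sum_kt^kg_k(s)$ with Laurent polynomials $g_k$, and $g_k\ne0$ if and only if some $c_u\ne0$ with $w\cdot u=k$. Thus $v_w(h)$ is the least $k$ with $g_k\ne0$. Passing to another basis of $\mathbb Z^n$ changes logarithmic differentials by a matrix of determinant $\pm1$, so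
$$dx_1\wedge\dots\wedge dx_n=\pm\,x_1\cdots x_n\,\Theta,\qquad\Theta=\frac{dt}t\wedge\frac{ds_2}{s_2}\wedge\dots\wedge\frac{ds_n}{s_n}.\tag{1}$$
For $w=(1,2)$ one can take $t=x$ and $s_2=y/x^2$.

**Lemma 3.** (A) If $w\in\mathbb Z^n_{>0}$ is primitive, then $v_w$ is a divisorial valuation with center $P$ and $A_X(v_w)=\sum w_i$. Moreover $\mathfrak a_m(v_w)_P$ is generated by the monomials $x^u$ with $w\cdot u\ge m$.

(B) Let $v=\mathrm{ord}_E$ be a divisorial valuation with center $P$, and $w=(v(x_1),\dots,v(x_n))$. Then $A_X(v)\ge\sum_iv(x_i)$. If equality holds, then $v=v_w$ and $w$ is primitive.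

*Example.* In (B) equality depends on the parameters. On $\mathbb A^2$ let $v$ be monomial of weights $(1,2)$ in the parameters $x,\ y-x$. Then $v(x)=v(y)=1$ and $A(v)=3>2$.

**Step A1: a divisor that carries $v_w$.** Choose an affine open $U\ni P$ on which $\varphi=(x_1,\dots,x_n):U\to\mathbb A^n$ is étale with $\varphi^{-1}(0)=\{P\}$. Let $Y_w\to\mathbb A^n$ be the toric modification given by the star subdivision of the positive orthant at $w$. It is proper and birational. Since $w$ is interior to the orthant, no proper face is subdivided, so it is an isomorphism over $\mathbb A^n\setminus0$; its fiber over $0$ is the irreducible divisor $D_w$ of the ray through $w$. The chart of that ray is $U_w$, where $D_w=\{t=0\}$.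

Let $Y=U\times_{\mathbb A^n}Y_w$. It is étale over $Y_w$, hence normal of pure dimension $n$; it is proper over $U$ and isomorphic to $U$ over $U\setminus P$. Its fiber $E$ over $P$ is, as a set, $D_w$, which is irreducible of dimension $n-1$. So $E$ contains no component of $Y$, the open subset $U\setminus P$ is dense in $Y$, $Y$ is irreducible, and $E$ is a prime divisor. Gluing $Y$ with $X\setminus P$ along $U\setminus P$ gives a proper birational modification of $X$.

**Step A2: $\mathrm{ord}_E$ and its log discrepancy.** By étaleness $t$ is a local equation of $E$ on the preimage of $U_w$, and $E$ is étale over $D_w$ there. For a nonzero polynomial $h=\sum_{k\ge k_0}t^kg_k(s)$ with $g_{k_0}\ne0$, the function $g_{k_0}$ does not vanish identically on $E$, so $\mathrm{ord}_E(h)=k_0=v_w(h)$. The product $x_1\cdots x_n$ is $t^{\sum w_i}$ times a unit, so by (1) the form $dx_1\wedge\dots\wedge dx_n$ vanishes to order $\sum w_i-1$ along $E$. Hence $A_X(\mathrm{ord}_E)=\sum w_i$.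

**Step A3: from polynomials to all functions.** Let $0\ne f\in\mathcal O_{X,P}$. For any $N$, write $f=h+r$ with $h$ the truncation of the power series of $f$ in degrees $<N$ and $r\in\mathfrak m_P^N$. Take $N>\max(\mathrm{ord}_E(f),v_w(f))$. Since all $w_i\ge1$, both $\mathrm{ord}_E(r)$ and $v_w(r)$ are $\ge N$, so $\mathrm{ord}_E(f)=\mathrm{ord}_E(h)=v_w(h)=v_w(f)$. Thus $v_w=\mathrm{ord}_E$.

**Step A4: the ideals $\mathfrak a_m(v_w)$.** Monomials with $w\cdot u\ge m$ lie in $\mathfrak a_m(v_w)$. Conversely let $v_w(f)\ge m$ and truncate as above with $N\ge m$. The monomials of $h$ occur in $f$, so they have weight $\ge m$; and $r\in\mathfrak m_P^N$ is a combination of monomials of degree $N$, which have weight $\ge N\ge m$. This proves (A).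

**Step B1: map the generic point of $E$ to a toric chart.** All $w_i$ are positive since the center is $P$. Write $w=gw'$ with $g\ge1$ an integer and $w'$ primitive, and use the chart $U_{w'}$. Since $v(x^u)=g\,w'\cdot u$ for $u\in\mathbb Z^n$, the coordinate ring of $U_{w'}$ lies in $\mathcal O_v$; moreover $v(t)=g$ and $v(s_i)=0$. So, on a model carrying $E$, there are a smooth neighborhood $V$ of the generic point of $E$ and a morphism $\pi:V\to U_{w'}$. After shrinking $V$, the divisor $E\cap V$ is smooth with an equation $\tau$, and $t=\varepsilon\tau^g$ with $\varepsilon$ a unit.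

**Step B2: compute the pole of $\pi^*\Theta$.** Put $\eta=\pi^*\big(\frac{ds_2}{s_2}\wedge\dots\wedge\frac{ds_n}{s_n}\big)$, a regular form. Then
$$\pi^*\Theta=g\,\frac{d\tau}\tau\wedge\eta+\frac{d\varepsilon}\varepsilon\wedge\eta ,$$
where the second term is regular. So $\mathrm{ord}_E(\pi^*\Theta)\ge-1$, and equality forces $\eta|_E\ne0$. By (1),
$$A_X(v)=1+\sum v(x_i)+\mathrm{ord}_E(\pi^*\Theta)\ge\sum v(x_i).$$

**Step B3: the equality case.** Suppose equality holds. Then $\eta|_E\ne0$ is the pull-back of an $(n-1)$-form under $E\cap V\to D:=\{t=0\}\subset U_{w'}$, and $\dim D=n-1$. If this map were not dominant, it would generically factor through a smooth variety of dimension $<n-1$, on which $(n-1)$-forms vanish. So it is dominant. Let $h=\sum_{k\ge k_0}t^kg_k(s)$ be a polynomial with $g_{k_0}\ne0$. By dominance $g_{k_0}|_E\ne0$, so $v(g_{k_0})=0$, while $v(t^kg_k)\ge gk$ for all $k$. Hence $v(h)=gk_0=v_w(h)$. For $0\ne f\in\mathcal O_{X,P}$, truncate as in Step A3 with $N\min_iw_i>\max(v(f),v_w(f))$; then $v(f)=v(h)=v_w(h)=v_w(f)$. So $v=v_w$. Its values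 are multiples of $g$, but the value group of $\mathrm{ord}_E$ is $\mathbb Z$; so $g=1$ and $w$ is primitive. $\square$

## 3. Thresholds of some monomial ideals by hand

Lemma 3 gives lower bounds: a monomial $x^u\in\mathfrak a$ forces $\sum u_iv(x_i)\ge v(\mathfrak a)$, and $A(v)\ge\sum v(x_i)$.

*Pure powers.* Let $w$ be primitive and let $m$ be divisible by every $w_i$. Let $\mathfrak a=\mathfrak a_m(v_w)$ for the point $P=0$ of $\mathbb A^n$. It contains $x_i^{m/w_i}$, so $v(x_i)\ge\frac{w_i}mv(\mathfrak a)$, and $A(v)\ge\sum v(x_i)\ge\frac{\sum w_i}mv(\mathfrak a)$ for every $v$ with $v(\mathfrak a)>0$. Here $v_w$ gives equality, so $\mathrm{lct}(\mathfrak a)=\frac{\sum w_i}m$. Equality for $v$ forces $v=v_{w''}$ with $w''$ primitive and proportional to $w$, so $v=v_w$. By Lemma 1, $\mathfrak a$ is lct-maximal, and exactly one valuation computes. Special cases are $\mathfrak m_P^k$ with threshold $n/k$, and $(x^3,x^2y,y^2)=\mathfrak a_6(v_{(2,3)})$ on $\mathbb A^2$ with threshold $\frac56$.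

*Two valuations, but no maximality.* Let $\mathfrak a=(x^3,xy,y^3)$ on $\mathbb A^2$. Since $xy\in\mathfrak a$, $A(v)\ge v(x)+v(y)\ge v(\mathfrak a)$ for every $v$ with $v(\mathfrak a)>0$. The weights $(1,1)$ give $A=2$, $v(\mathfrak a)=2$, and the weights $(1,2)$ give $A=3$, $v(\mathfrak a)=3$. So $\mathrm{lct}(\mathfrak a)=1$ is computed by two valuations. But $\mathfrak a\subsetneq\mathfrak m_P^2$ and $\mathrm{lct}(\mathfrak m_P^2)=1$, so $\mathfrak a$ is not lct-maximal. In exponents: the tight point is $(1,1)$, and its neighbor $(2,0)$ has normalized value $1$ for $\omega=(\frac12,\frac12)$ but $\frac23$ for $\omega=(\frac13,\frac23)$.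

This suggests normalizing. If $v_w$ computes $\mathrm{lct}(\mathfrak a)$, put $\omega=w/v_w(\mathfrak a)$. Then $\sum\omega_i=\mathrm{lct}(\mathfrak a)$, and for an lct-maximal $\mathfrak a$ Lemmas 1 and 3(A) say that the exponents of the monomials in $\mathfrak a$ are exactly the $u\in\mathbb N^n$ with $\omega\cdot u\ge1$. A monomial answer "yes" therefore needs two different half-spaces $\omega\cdot u\ge1$ with the same points of $\mathbb N^n$ and with $\sum\omega_i$ equal to the threshold. The natural first attempt is in the plane.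

## 4. Two half-planes with the same lattice points: an obstruction for $n=2$

**Lemma 4.** Let $X$ be a smooth surface, and let $\mathfrak a$ be an lct-maximal ideal with $V(\mathfrak a)=\{P\}$ that is generated at $P$ by monomials in regular parameters $x,y$ at $P$. Then exactly one divisorial valuation computes $\mathrm{lct}(\mathfrak a)$.

Let $c=\mathrm{lct}(\mathfrak a)\in\mathbb Q$, and let $\mathcal N\subset\mathbb N^2$ be the set of exponents of monomials in $\mathfrak a_P$. It is generated, under adding elements of $\mathbb N^2$, by finitely many exponents. As $V(\mathfrak a)=\{P\}$, it contains some $(M,0)$ and $(0,M)$. Suppose $v_1\ne v_2$ both compute $c$.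

**Step 1: computing valuations are points of a segment.** Let $v$ be $v_1$ or $v_2$. By Lemma 2 its center is $P$. Put $w=(v(x),v(y))$. Since $\mathfrak a$ is generated by monomials, $v_w(\mathfrak a)=v(\mathfrak a)$. As $v_w$ is a positive multiple of a divisorial valuation,
$$c\le\frac{w_1+w_2}{v_w(\mathfrak a)}\le\frac{A(v)}{v(\mathfrak a)}=c .$$
So equality holds in Lemma 3(B): $v=v_w$, with $w$ primitive, and $w/v(\mathfrak a)$ lies in
$$\sigma=\{\omega=(\alpha,\beta):\ \omega\cdot u\ge1\ \ \forall u\in\mathcal N,\quad\alpha+\beta=c\}.$$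
The points for $v_1$ and $v_2$ are distinct, since proportional primitive positive vectors are equal. The exponents $(M,0),(0,M)\in\mathcal N$ give $\alpha,\beta\ge1/M>0$ on $\sigma$. So $\sigma$ is bounded. It is cut out of the line $\alpha+\beta=c$ by finitely many rational inequalities, so it is a compact nondegenerate segment of direction $(1,-1)$ with rational endpoints.

**Step 2: every rational point of $\sigma$ gives the same half-plane.** Let $\omega\in\sigma$ be rational, with primitive integral multiple $w=\lambda\omega$, $\lambda>0$. Then $v_w(\mathfrak a)\ge\lambda$ and $A(v_w)=\lambda c$, so $c\le A(v_w)/v_w(\mathfrak a)\le c$. Hence $v_w(\mathfrak a)=\lambda$ and $v_w$ computes $c$. By Lemma 1, $\mathfrak a=\mathfrak a_\lambda(v_w)$, that is,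
$$\mathcal N=\{u\in\mathbb N^2:\omega\cdot u\ge1\}\qquad\text{for all rational }\omega\in\sigma.\tag{2}$$

**Step 3: there is $(s,s)\in\mathcal N$ with $cs=1$.** Let $\omega^*$ be the midpoint of $\sigma$, which is rational. If $u\in\mathcal N$ has $u_1\ne u_2$, then $\omega\mapsto\omega\cdot u$ is affine and nonconstant on $\sigma$ and $\ge1$ there, so $\omega^*\cdot u>1$. Suppose also $\omega^*\cdot u>1$ for all diagonal $u\in\mathcal N$. By finiteness of the generators, $\omega^*\cdot u\ge1+\delta$ on $\mathcal N$ for some $\delta>0$. Take a rational $\epsilon\in(0,1)$ with $(1-\epsilon)(1+\delta)\ge1$ and put $\rho=(1-\epsilon)\omega^*$. For the primitive multiple $w=\lambda\rho$ we get $v_w(\mathfrak a)\ge\lambda$ and $A(v_w)=\lambda(1-\epsilon)c<\lambda c$, contradicting $\mathrm{lct}(\mathfrak a)=c$. So some $(s,s)\in\mathcal N$ has $\omega^*\cdot(s,s)=cs=1$, and $s\ge1$ is an integer. Note that $\omega\cdot(s,s)=1$ for every $\omega\in\sigma$.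

**Step 4: the endpoints lie on different sides of the diagonal.** Let $\omega_1=(\alpha_1,\beta_1)$ and $\omega_2=(\alpha_2,\beta_2)$ be the endpoints, with $\alpha_1>\alpha_2$ and $\beta_1<\beta_2$. Since $\omega_1+\epsilon(1,-1)\notin\sigma$ for small $\epsilon>0$ and there are finitely many generators, some $u\in\mathcal N$ has $\omega_1\cdot u=1$ and $u_1<u_2$. Now $\omega_1\cdot(u-(s,s))=0$ with $\omega_1$ positive, so $u_1-s$ and $u_2-s$ have opposite signs, and
$$u=(s-k,s+l),\qquad k,l>0,\quad k\le s,\quad\alpha_1k=\beta_1l .$$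
Reflect $u$ in the pivot $(s,s)$: if $l\le s$, put $u^*=(s+k,s-l)\in\mathbb N^2$. Then $\omega_1\cdot u^*=1$, so $u^*\in\mathcal N$ by (2) for $\omega_1$, but
$$\omega_2\cdot u^*=1+\alpha_2k-\beta_2l=1+(\alpha_2-\alpha_1)k-(\beta_2-\beta_1)l<1,$$
so $u^*\notin\mathcal N$ by (2) for $\omega_2$, a contradiction. Hence $l>s\ge k$, and $\alpha_1/\beta_1=l/k>1$.

At $\omega_2$ the same works with the coordinates exchanged. Some $u=(s+k,s-l)\in\mathcal N$ with $k,l>0$, $l\le s$ has $\omega_2\cdot u=1$, so $\alpha_2k=\beta_2l$. If $k\le s$, then $u^*=(s-k,s+l)$ has $\omega_2\cdot u^*=1$ and $\omega_1\cdot u^*=1-(\alpha_1-\alpha_2)k-(\beta_2-\beta_1)l<1$, contradicting (2). So $k>s\ge l$ and $\beta_2>\alpha_2$.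

**Step 5: contradiction at the middle.** Since $\alpha_1>\beta_1$ and $\alpha_2<\beta_2$, the rational point $(\frac c2,\frac c2)$ lies in $\sigma$. The exponent $(s+1,s-1)\in\mathbb N^2$ has value $cs=1$ there, so it is in $\mathcal N$ by (2). But $\omega_2\cdot(s+1,s-1)=1+\alpha_2-\beta_2<1$, so it is not, by (2) for $\omega_2$. $\square$

## 5. Slices of $\mathbb N^n$ and the lines $20i+31j=85l$, $13i+20j=55l$

The plane argument needs a tight lattice point $(s,s)$, and it reflects in this pivot the exponent that ends the segment. With a third variable these two exponents can lie in different slices. Cut $\mathbb N^n$ by $|\kappa|=4-l$, and consider $\omega=(\alpha,\beta,\frac14,\dots,\frac14)$ with $\alpha+\beta=\frac3{20}$. The point $(s,s)$ of slice $l$ has value $\frac{3s}{20}+\frac{4-l}4$, which is $1$ exactly for $s=\frac{5l}3$. In slice $l=3$ the pivot is the lattice point $(5,5)$, the exponent of $x^5y^5z_1$; it will make the threshold sharp. In slice $l=4$ the pivot $(\frac{20}3,\frac{20}3)$ is not a lattice point, and this is the slice of $x^{17}$ and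 $y^{11}$, which will end the segment. The reflection of $(17,0)$ in $(\frac{20}3,\frac{20}3)$ is not a lattice point, so Step 4 has no analogue here. What has to be proved is that no lattice point of a slice lies between the two lines.

**Lemma 5.** For integers $i,j\ge0$ and $1\le l\le4$: $\ 20i+31j\ge85l\iff13i+20j\ge55l$.

*Proof.* Put $p=20i+31j-85l$ and $q=13i+20j-55l$. Then $31q-20p=(403-400)i+(620-620)j+(1700-1705)l$ and $13p-20q=(260-260)i+(403-400)j+(1100-1105)l$, so
$$3i=31q-20p+5l,\qquad3j=13p-20q+5l .$$
Also $5l\le20$. We must exclude that exactly one of $p,q$ is $\ge0$.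

If $p\ge0$ and $q\le-1$, then $3i\le-31+20<0$, impossible.

If $p\le-1$ and $q\ge1$, then $3j\le-13-20+20<0$. If $p\le-2$ and $q=0$, then $3j\le-26+20<0$. If $p=-1$ and $q=0$, then $3j=5l-13\in\{-8,-3,2,7\}$ for $l=1,2,3,4$, and none of these is a nonnegative multiple of $3$. $\square$

*Checks by hand.* For $l=1$ the least admissible $i$ for $j=0,1,2,3$ is $5,3,2,0$ by either inequality. For $l=4$ and $j=0,1,\dots,11$ it is $17,16,14,13,11,10,8,7,5,4,2,0$ by either inequality. The bound $l\le4$ matters: for $l=5$ and $(i,j)=(15,4)$ we have $20i+31j=424<425$ but $13i+20j=275\ge275$.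

**Corollary 6.** For $i,j\ge0$ and $\kappa\in\mathbb N^{n-2}$,
$$20i+31j+85|\kappa|\ge340\iff13i+20j+55|\kappa|\ge220 .$$

If $|\kappa|\ge4$, both hold because $340=4\cdot85$ and $220=4\cdot55$. Otherwise apply Lemma 5 with $l=4-|\kappa|$. $\square$

Let $\mathcal N\subset\mathbb N^n$ be this common set of exponents. We now prove Theorem A and Theorem B(1) together. Let $X$ be smooth of dimension $n\ge3$ and $P\in X$ a closed point with regular parameters $x,y,z_1,\dots,z_{n-2}$. Let $\mathfrak a$ be the ideal that is $\mathcal O_X$ away from $P$ and is generated at $P$ by the monomials with exponent in $\mathcal N$; it is $\mathfrak m_P$-primary because $x^{17},y^{11},z_r^4\in\mathfrak a$. For $X=\mathbb A^n$ and $P=0$ it is the ideal of Theorem A. Put $c=\frac3{20}+\frac{n-2}4$.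

**Step 1: $\mathrm{lct}(\mathfrak a)\ge c$.** These monomials have exponent in $\mathcal N$: $z_r^4$ and $x^{17}$, of $w_1$-weight $340$; $x^5y^5z_1$, of $w_1$-weight $100+155+85=340$; and $y^{11}$, of $w_1$-weight $341$. Let $v$ be divisorial with $v(\mathfrak a)>0$; its center is $P$. Put
$$\alpha=\frac{v(x)}{v(\mathfrak a)},\qquad\beta=\frac{v(y)}{v(\mathfrak a)},\qquad\gamma_r=\frac{v(z_r)}{v(\mathfrak a)}.$$
From $z_r^4\in\mathfrak a$ we get $\gamma_r\ge\frac14$, and from $x^5y^5z_1\in\mathfrak a$ we get $5(\alpha+\beta)+\gamma_1\ge1$. By Lemma 3(B),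
$$\frac{A_X(v)}{v(\mathfrak a)}\ge\alpha+\beta+\sum_r\gamma_r\ge\frac{1-\gamma_1}5+\gamma_1+\sum_{r\ge2}\gamma_r\ge\frac15+\frac45\cdot\frac14+\frac{n-3}4=c.\tag{3}$$

**Step 2: $v_{w_1}$ and $v_{w_2}$ attain $c$.** By Corollary 6 all exponents in $\mathcal N$ have $w_1$-weight $\ge340$ and $w_2$-weight $\ge220$; the value $340$ is attained by $x^{17}$ and $220$ by $y^{11}$. So $v_{w_1}(\mathfrak a)=340$ and $v_{w_2}(\mathfrak a)=220$. Both vectors are primitive, since $\gcd(20,31)=\gcd(13,20)=1$. By Lemma 3(A),
$$\frac{A(v_{w_1})}{340}=\frac{51+85(n-2)}{340}=c,\qquad\frac{A(v_{w_2})}{220}=\frac{33+55(n-2)}{220}=c .$$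
So $\mathrm{lct}(\mathfrak a)=c$, computed by $v_{w_1}$ and $v_{w_2}$. They are distinct: their values on $x$ are $20$ and $13$.

**Step 3: every computing valuation comes from the segment.** Let $v$ compute $c$. Then equality holds throughout (3). Equality in the first place gives $v=v_w$ with $w$ primitive, by Lemma 3(B). The other equalities give $\gamma_r=\frac14$ for all $r$ and $\alpha+\beta=\frac{1-1/4}5=\frac3{20}$. From $x^{17},y^{11}\in\mathfrak a$ we get $\alpha\ge\frac1{17}=\frac{20}{340}$ and $\beta\ge\frac1{11}$, so $\alpha\le\frac3{20}-\frac1{11}=\frac{13}{220}$. The vectors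
$$\frac{w_1}{340}=\Big(\frac{20}{340},\frac{31}{340},\frac14,\dots,\frac14\Big),\qquad\frac{w_2}{220}=\Big(\frac{13}{220},\frac{20}{220},\frac14,\dots,\frac14\Big)$$
both have $\alpha+\beta=\frac3{20}$. So the rational vector $\omega=w/v(\mathfrak a)$ lies on the segment $[\frac{w_1}{340},\frac{w_2}{220}]$.

**Step 4: all half-spaces of the segment agree on $\mathbb N^n$.** Let $\omega$ be on the segment and $u\in\mathbb N^n$. If $u\in\mathcal N$, both endpoints have value $\ge1$ on $u$, so $\omega\cdot u\ge1$. If $u\notin\mathcal N$, both endpoints have value $<1$ on $u$ by Corollary 6, so $\omega\cdot u<1$. Hence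
$$\{u\in\mathbb N^n:\omega\cdot u\ge1\}=\mathcal N\qquad\text{for every }\omega\in\Big[\frac{w_1}{340},\frac{w_2}{220}\Big].\tag{4}$$

**Step 5: every rational point of the segment computes.** Let $\omega$ be a rational point of the segment with primitive integral multiple $w=\lambda\omega$. By (4), $v_w(\mathfrak a)\ge\lambda$, and $A(v_w)=\lambda\sum\omega_i=\lambda c$. So $c\le A(v_w)/v_w(\mathfrak a)\le c$, and $v_w$ computes $c$. With Step 3, the list of computing valuations is as stated in Theorem A. The segment is nondegenerate, as $\frac1{17}\ne\frac{13}{220}$. Distinct points on it have the same coordinate sum $c$, so they lie on distinct rays; hence infinitely many valuations compute.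

**Step 6: $\mathfrak a$ is lct-maximal.** Let $v$ compute $c$ and let $m=v(\mathfrak a)$. By Step 3, $v=v_w$ and $\omega=w/m$ is on the segment. By Lemma 3(A), $\mathfrak a_m(v)$ is generated at $P$ by the $x^iy^jz^\kappa$ whose exponent $u$ satisfies $\omega\cdot u\ge1$; by (4) these are the monomials with exponent in $\mathcal N$. Away from $P$ both ideals are $\mathcal O_X$. So $\mathfrak a_m(v)=\mathfrak a$, and Lemma 1 gives maximality. This proves Theorem A and Theorem B(1). $\blacksquare$

## 6. On a surface, computing valuations are monomial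

For Theorem B(2) it remains to treat $n=2$ and $V(\mathfrak a)=\{P\}$ (Lemma 2: $V(\mathfrak a)$ is irreducible, and codimension $1$ is done). Lemma 4 assumes that $\mathfrak a$ is monomial in some parameters. We show this by proving that a computing valuation is monomial in well-chosen parameters. The next lemma is a surface case of inversion of adjunction (Kollár–Mori, *Birational Geometry of Algebraic Varieties*, Thm. 5.50); here blow-ups suffice.

**Lemma 7.** Let $Y$ be a smooth surface, $R\in Y$ a closed point, and $D$ a smooth curve through $R$ with local equation $t$. Let $h\in\mathcal O_{Y,R}$ with $h|_D\ne0$, let $e=\mathrm{ord}_R(h|_D)$, and let $c>0$ with $ce<1$. Then every divisorial valuation $v$ with center $R$ satisfies $A_Y(v)>v(t)+c\,v(h)$.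

*Proof.* We use induction on the positive integer $A_Y(v)$, for all $(Y,R,D,h)$ at once. Let $Y'\to Y$ be the blow-up of $R$, with exceptional curve $F$, and let $\mu=\mathrm{ord}_F(h)$, the largest $\mu$ with $h\in\mathfrak m_R^\mu$. Restricting to $D$ gives $\mu\le e$, so $c\mu<1$.

If $v=\mathrm{ord}_F$, then $A_Y(v)=2>1+c\mu=v(t)+c\,v(h)$. Otherwise, by the DVR argument, the center of $v$ on $Y'$ is a closed point $R'\in F$. Let $\tau$ be a local equation of $F$ at $R'$, and write $t=\tau t'$, $h=\tau^\mu h'$ in $\mathcal O_{Y',R'}$. Since $K_{Y'/Y}=F$, we have $A_Y(v)=A_{Y'}(v)+v(\tau)$. So $A_{Y'}(v)<A_Y(v)$, the induction hypothesis applies on $Y'$, and the claim becomes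
$$A_{Y'}(v)>v(t')+c\,v(h).\tag{5}$$

If $R'$ lies on the strict transform $D'=\{t'=0\}$ of $D$, then $D'\to D$ is an isomorphism near $R'$, so $h|_{D'}\ne0$ has order $e$ at $R'$. The induction hypothesis for $(Y',R',D',h)$ is (5).

If $R'\notin D'$, then $v(t')=0$. The restriction of $h'$ to $F\cong\mathbb P^1$ is given by the leading form of $h$, which is nonzero of degree $\mu$, so it vanishes at $R'$ to order at most $\mu$, and $c\mu<1$. The induction hypothesis for $(Y',R',F,h')$ gives
$$A_{Y'}(v)>v(\tau)+c\,v(h')\ge c\mu\,v(\tau)+c\,v(h')=c\,v(h),$$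
which is (5). $\square$

**Lemma 8.** Let $X$ be a smooth surface and let $v$, with center a closed point $P$, compute $c=\mathrm{lct}(\mathfrak a)$ for a proper nonzero ideal $\mathfrak a$. Then there are regular parameters $x,y$ at $P$ in which $v$ is monomial.

**Step 1: choose the best parameters.** Any $y\in\mathfrak m_P\setminus\mathfrak m_P^2$ is part of a pair of parameters, so $v(y)\le A_X(v)$ by Lemma 3(B). Choose such a $y$ with $v(y)$ maximal and complete it to parameters $(x,y)$. Then $v(x)\le v(y)$, as $x$ also lies in $\mathfrak m_P\setminus\mathfrak m_P^2$. Write $(v(x),v(y))=g(p,q)$ with $\gcd(p,q)=1$ and $p\le q$.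

**Step 2: locate $v$ on the weighted blow-up.** Let $Y\to X$, with exceptional divisor $D$, be the modification from Step A1 of Lemma 3 for $w'=(p,q)$, with chart coordinates $t$ and $s=y^px^{-q}$. As in Step B1, $v(t)=g>0$ and $v(s)=0$. The chart of $Y$ is $U\times_{\mathbb A^2}U_{w'}$, which is affine; its coordinate ring is generated by $\mathcal O(U)$, $t$ and $s^{\pm1}$, and $v\ge0$ on these. So the center of $v$ on $Y$ meets this chart. The chart is smooth, being étale over $U_{w'}$, and the center lies in $D=\{t=0\}$, which is a copy of $\mathbb C^*$ with coordinate $s$ there. If the center is $D$, then $v=\mathrm{ord}_D=v_{w'}$ by the DVR argument, and we are done. Otherwise it is a closed point $R$ with $s(R)=\lambda\in\mathbb C^*$. We derive a contradiction.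

**Step 3: the case $p=1$ contradicts the choice of $y$.** Here $y-\lambda x^q=x^q(s-\lambda)$, and $v(s-\lambda)>0$. So $v(y-\lambda x^q)>v(x^q)=gq=v(y)$. But $x$ and $y-\lambda x^q$ are again regular parameters, so $y-\lambda x^q\in\mathfrak m_P\setminus\mathfrak m_P^2$, contradicting maximality of $v(y)$.

**Step 4: for $p\ge2$, bound the restriction to $D$.** Now $q\ge3$. Let $k=v_{w'}(\mathfrak a)$; as $P\in V(\mathfrak a)$, $k\ge1$. Write $\mathfrak a\mathcal O_{Y,R}=t^k\mathfrak a'$, choose $f\in\mathfrak a_P$ with $v_{w'}(f)=k$, and put $h=f/t^k\in\mathfrak a'$. Write $f=\tilde f+r$ with $\tilde f$ a truncation of $f$ and $r\in\mathfrak m_P^N$, $N>k$. Since $\mathrm{ord}_D(r)\ge N>k$, the function $r/t^k$ vanishes on $D$, and $h|_D=g_k(s)\ne0$, where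
$$t^kg_k(s)=\sum_{pi+qj=k}c_{ij}x^iy^j$$
is the part of $\tilde f$ of weight $k$. The exponents on the line $pi+qj=k$ differ by multiples of $(-q,p)$, the exponent of $s$. Let $(i_0,j_0)$ be the one with $c_{i_0j_0}\ne0$ and largest $i$. The sum is $x^{i_0}y^{j_0}$ times a polynomial in $s$ of some degree $d$ with nonzero constant term, and $x^{i_0}y^{j_0}$ is $t^k$ times a power of $s$. The term with $s^d$ has $x$-exponent $i_0-qd\ge0$, so $k\ge pi_0\ge pqd$. Since $\lambda\ne0$,
$$\mathrm{ord}_R(h|_D)\le d\le\frac k{pq}.$$
Also $c\le A(v_{w'})/k=(p+q)/k$. Therefore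
$$c\cdot\mathrm{ord}_R(h|_D)\le\frac{p+q}{pq}=\frac1p+\frac1q\le\frac12+\frac13<1 .$$

**Step 5: $v$ cannot compute $c$.** By Lemma 7 and $h\in\mathfrak a'$, $A_Y(v)>v(t)+c\,v(h)\ge v(t)+c\,v(\mathfrak a')$. By Lemma 3(A), $K_{Y/X}=(p+q-1)D$ near $R$, and $p+q\ge ck$. So
$$A_X(v)=A_Y(v)+(p+q-1)v(t)>(p+q)v(t)+c\,v(\mathfrak a')\ge ck\,v(t)+c\,v(\mathfrak a')=c\,v(\mathfrak a),$$
contradicting $A_X(v)=c\,v(\mathfrak a)$. $\square$

**Proof of Theorem B(2).** Let $\mathfrak a$ be lct-maximal on a surface with $V(\mathfrak a)=\{P\}$. Some $v_1$ computes $\mathrm{lct}(\mathfrak a)$, since the infimum is a minimum, and its center is $P$ by Lemma 2. By Lemma 8, $v_1$ is monomial in some parameters $x,y$: $v_1=v_{w'}$ with $w'$ primitive. By Lemma 1, $\mathfrak a=\mathfrak a_m(v_1)$ with $m=v_1(\mathfrak a)$, which is generated at $P$ by monomials in $x,y$ by Lemma 3(A). Lemma 4 gives that $v_1$ is the only computing valuation. $\blacksquare$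

## 7. Connectedness: from two valuations to infinitely many

We prove Theorem B(3). Let $\mathfrak a$ be lct-maximal, $c=\mathrm{lct}(\mathfrak a)$, and suppose $\mathrm{ord}_{E_1}\ne\mathrm{ord}_{E_2}$ compute $c$. At least one valuation always computes, so it suffices to produce infinitely many.

**Step 1: a divisor that records which valuations compute.** By resolution of singularities there is a projective birational $\pi:Y\to X$ with $Y$ smooth, on which $E_1,E_2$ are divisors, with $\mathfrak a\mathcal O_Y=\mathcal O_Y(-F)$ and $F\cup\mathrm{Exc}(\pi)$ of simple normal crossings. Put $\Delta=cF-K_{Y/X}$. Its coefficient along a prime divisor $E$ is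
$$1-A_X(\mathrm{ord}_E)+c\,\mathrm{ord}_E(\mathfrak a)\le1,$$
with equality if and only if $\mathrm{ord}_E$ computes $c$. Let $S$ be the sum of the components of coefficient $1$; it contains $E_1$ and $E_2$. Moreover $-(K_Y+\Delta)=-\pi^*K_X-cF$ is $\pi$-nef, because $\mathcal O_Y(-F)$ is relatively globally generated.

**Step 2: $E_1$ meets another component of $S$.** This is an instance of the Connectedness Theorem (Kollár–Mori, Thm. 5.48); we derive it from relative Kawamata–Viehweg vanishing. Put $B=\Delta-S$, whose coefficients are $<1$, and $G=\lceil-B\rceil$. Then $G\ge0$, and $G$ has no component in common with $S$. A non-exceptional component has coefficient $c\,\mathrm{ord}(\mathfrak a)\ge0$ in $\Delta$, hence coefficient in $[0,1)$ in $B$, hence coefficient $0$ in $G$; so $G$ is exceptional. Since $X$ is normal and $\pi(\mathrm{Supp}\,G)$ has codimension $\ge2$, $\pi_*\mathcal O_Y(G)=\mathcal O_X$. Since $\lceil-B\rceil=-B+\{B\}$ with $\{B\}$ the fractional part,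
$$G-S=-\Delta+\{B\}=K_Y-(K_Y+\Delta)+\{B\},$$
where $-(K_Y+\Delta)$ is $\pi$-nef, and $\pi$-big because $\pi$ is birational, and $\{B\}$ has simple normal crossing support with coefficients in $[0,1)$. So $R^1\pi_*\mathcal O_Y(G-S)=0$, and
$$\mathcal O_X=\pi_*\mathcal O_Y(G)\to\pi_*\mathcal O_S(G)\quad\text{is surjective.}$$

Suppose $E_1$ is disjoint from the union $S''$ of the other components of $S$. By Lemma 2, $\pi(E_1)=\pi(E_2)=V(\mathfrak a)$. Fix $x\in V(\mathfrak a)$; both $E_1$ and $S''\supseteq E_2$ meet $\pi^{-1}(x)$. Let $1_G$ be the section of $\mathcal O_Y(G)$ given by the function $1$. Since $S$ is the disjoint union of $E_1$ and $S''$, there is a section of $\mathcal O_S(G)$ equal to $0$ on $E_1$ and to $1_G|_{S''}$ on $S''$. By surjectivity it is, over a neighborhood $W$ of $x$, the restriction of $(f\circ\pi)1_G$ for some regular $f$ on $W$. As $G$ contains no component of $S$, $1_G$ is nonzero at the generic points of $S$. So $f\circ\pi=0$ on $E_1\cap\pi^{-1}(W)$ and $f\circ\pi=1$ on $S''\cap\pi^{-1}(W)$. Evaluating at points over $x$ gives $f(x)=0$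 and $f(x)=1$, a contradiction.

**Step 3: blow up intersections.** Let $E'\ne E_1$ be a component of $S$ that meets $E_1$; it computes $c$. Blow up a component $C$ of $E_1\cap E'$, which is smooth of codimension $2$, and let $G_1$ be the exceptional divisor. By normal crossings, no other component of $F$ or of $K_{Y/X}$ contains $C$, so
$$A_X(G_1)=2+(A_X(E_1)-1)+(A_X(E')-1)=A_X(E_1)+A_X(E'),$$
$$\mathrm{ord}_{G_1}(\mathfrak a)=\mathrm{ord}_{E_1}(\mathfrak a)+\mathrm{ord}_{E'}(\mathfrak a),$$
where $A_X(E)$ abbreviates $A_X(\mathrm{ord}_E)$. Both $A_X(E_1)$ and $A_X(E')$ are $c$ times the corresponding orders of $\mathfrak a$, so $\mathrm{ord}_{G_1}$ computes $c$. On the blow-up, $G_1$ meets the strict transform of $E_1$, and normal crossings are preserved. Repeat with $G_1$ and $E_1$ to get $G_2$, then with $G_2$ and $E_1$, and so on. Every $\mathrm{ord}_{G_j}$ computes $c$, and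
$$\mathrm{ord}_{G_j}(\mathfrak a)=j\,\mathrm{ord}_{E_1}(\mathfrak a)+\mathrm{ord}_{E'}(\mathfrak a)$$
is strictly increasing in $j$ because $\mathrm{ord}_{E_1}(\mathfrak a)>0$. So the valuations $\mathrm{ord}_{G_j}$ are pairwise distinct, and infinitely many divisorial valuations compute $c$. $\blacksquare$
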